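\title{Large first and second neighborhoods do not force every tree}

\begin{abstract}
Let $G$ be a graph of minimum degree at least $k/2$ with a vertex $x$ whose neighborhood and second neighborhood both have at least $4k/3$ vertices. We show that for every $k\ge 223$ such a graph need not contain every tree with $k$ edges. The missing tree consists of a root, seven children, and leaves spread evenly over the children. The conclusion still fails if $x$ has $(2-\varepsilon)k$ neighbors and $Ck$ second neighbors for an arbitrary constant $C$, and it still fails if the minimum degree is raised to $(\frac47-\gamma)k$. In the other direction, minimum degree $k/2$ and maximum degree $(2+\varepsilon)k$ force the trees of this shape with many children, so for these trees $2$ is the correct limiting constant.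
\end{abstract}

\section{Introduction}\label{sec:intro}

All graphs are finite and simple. A graph $G$ \emph{contains} a tree $T$, written $T\subseteq G$, if there is an \emph{embedding} of $T$ in $G$: an injective map $\varphi\colon V(T)\to V(G)$ that sends edges to edges. We write $\delta(G)$ and $\Delta(G)$ for the minimum and maximum degree and $N_G(x)$ for the set of neighbors of $x$. The \emph{second neighborhood} $N^2_G(x)$ is the set of vertices $y\ne x$ that have a common neighbor with $x$. It consists of the vertices at distance two from $x$ together with those neighbors $y$ of $x$ for which the edge $xy$ lies in a triangle.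

If $\delta(G)\ge k$, then $G$ contains every tree with $k$ edges: place the vertices of the tree one at a time, each next to its already placed parent, and note that at most $k-1$ neighbors of the parent's image are occupied. The complete graph on $k$ vertices shows that $\delta(G)\ge k-1$ is not enough, but only because that graph is too small. It is therefore natural to ask whether a much weaker minimum degree suffices once there is plenty of room around a single vertex. The following problem comes from the paper of Pokrovskiy, Versteegen and Williams~\cite{PVW}.

\begin{quote}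
\textbf{Problem.} Is it true, for every positive integer $k$, that a graph $G$ with $\delta(G)\ge k/2$ and a vertex $x$ with $\min\{|N_G(x)|,|N^2_G(x)|\}\ge 4k/3$ contains every tree with $k$ edges?
\end{quote}

One family of trees will test these hypotheses throughout the paper.

\begin{definition}\label{def:tree}
For integers $\ell\ge3$ and $k\ge2\ell$, the tree $T_{k,\ell}$ has a \emph{root} $v$ with \emph{children} $c_1,\dots,c_\ell$, and $c_j$ has $m_j$ further neighbors, all of them leaves, where $m_1+\dots+m_\ell=k-\ell$ and the $m_j$ are as equal as possible. The \emph{branch} of $c_j$ consists of $c_j$ and its leaves.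
\end{definition}

The tree $T_{k,\ell}$ has $\ell+(k-\ell)=k$ edges, and each branch has $\lfloor k/\ell\rfloor$ or $\lceil k/\ell\rceil$ vertices. We always write $m=\lfloor k/\ell\rfloor-1$, so that $m\le m_j\le\lceil k/\ell\rceil-1$ for all $j$ and
\begin{equation}\label{eq:m}
\frac k\ell-2<\frac{k-2\ell+1}{\ell}\le m\le\frac k\ell-1 .
\end{equation}

Three examples show what each hypothesis of the Problem is there to exclude.

\begin{example}[the constant $1/2$]\label{ex:half}
Let $k\ge5$ and $t=\lceil k/2\rceil-1$. Join a vertex $x$ to all vertices of arbitrarily many disjoint cliques of size $t$. Then $\delta=t$, and both neighborhoods of $x$ consist of all other vertices, so they are as large as we like. Deleting $x$ splits a path into at most two pieces, each inside one clique, so a path has at most $2t+1\le k$ vertices. The path with $k$ edges is missing.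
\end{example}

\begin{example}[the constant $4/3$]\label{ex:cliques}
Let $k\ge6$ be divisible by $3$, and join $x$ to all vertices of two disjoint cliques of size $t=2k/3-1$. Then $\delta=t\ge k/2$, and both neighborhoods of $x$ have $4k/3-2$ vertices. The tree $T_{k,3}$, whose branches have $k/3$ vertices each, is missing. If the root is placed at $x$, each branch lies in one clique, so two branches share a clique and need $2k/3>t$ vertices. If the root is placed in a clique, at least two branches avoid $x$ and lie in that clique as well, which is again impossible.
\end{example}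

\begin{example}[the second neighborhood]\label{ex:bip}
Take two disjoint complete bipartite graphs with sides of size about $4k/5$ and $k/2$, and join $x$ to both larger sides. We verify in Remark~\ref{rem:empty} that, for suitable $k$, this graph has minimum degree at least $k/2$ and does not contain $T_{k,5}$, although $x$ has degree about $8k/5$. So a condition on the degree of $x$ alone fails at $4k/3$. But here $N^2(x)$ is the union of the two smaller sides and has fewer than $k$ vertices.
\end{example}

The hypotheses of the Problem exclude all three constructions, the first two only just, and this suggests a positive answer. The answer is negative.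

\begin{theorem}\label{thm:main}
For every $k\ge223$ there is a graph $G$ with $\delta(G)\ge k/2$ and a vertex $x$ with $\min\{|N_G(x)|,|N^2_G(x)|\}\ge4k/3$ such that $G$ does not contain the $k$-edge tree $T_{k,7}$.
\end{theorem}

The reason is that the size of $N^2_G(x)$ can be inflated by a few edges per vertex, and such edges are of little use to a tree with only $\ell+1$ vertices that are not leaves. The same idea shows that no hypothesis of the form $|N_G(x)|\ge pk$, $|N^2_G(x)|\ge qk$ with $p<2$ suffices together with $\delta(G)\ge k/2$, however large $q$ is.

\begin{theorem}\label{thm:two}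
For all $\varepsilon\in(0,\frac12]$ and $C\ge1$ there are an odd $\ell$ and a $k_0$ such that for every $k\ge k_0$ there is a graph $G$ with a vertex $x$ satisfying
\[
\delta(G)\ge\Bigl(1+\frac1{2\ell}\Bigr)\frac k2,\qquad |N_G(x)|\ge(2-\varepsilon)k,\qquad |N^2_G(x)|\ge Ck,
\]
and $T_{k,\ell}\not\subseteq G$.
\end{theorem}

There is also room in the minimum degree.

\begin{theorem}\label{thm:mindeg}
For every odd $\ell\ge7$ and every $\gamma\in(0,\frac1{10})$, for all large $k$ there is a graph $G$ with $T_{k,\ell}\not\subseteq G$, with $\delta(G)\ge(1+\frac1\ell-\gamma)\frac k2$, and with a vertex $x$ such that $\min\{|N_G(x)|,|N^2_G(x)|\}\ge2(1-\frac2\ell-\gamma)k$. In particular, if $\gamma>0$ is so small that $2(\frac57-\gamma)>\frac43$, then for all large $k$ the answer to the Problem remains negative when $\delta(G)\ge k/2$ is strengthened to $\delta(G)\ge(\frac47-\gamma)k$.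
\end{theorem}

Finally, the trees $T_{k,\ell}$ cannot push the constant $2$ of Theorem~\ref{thm:two} up by more than an amount that vanishes as $\ell\to\infty$.

\begin{theorem}\label{thm:upper}
For every $\ell\ge3$ and $\eta>0$ there is a $k_0$ such that for all $k\ge k_0$, every graph $G$ with $\delta(G)\ge k/2$ and
\[
\Delta(G)\ge(1+\eta)\,2\Bigl(1+\frac1{\ell(\ell-2)}\Bigr)k
\]
contains $T_{k,\ell}$. Consequently, for every $\varepsilon>0$ there is an $\ell_0$ such that for every $\ell\ge\ell_0$ and every $k\ge k_0(\ell,\varepsilon)$, the conditions $\delta(G)\ge k/2$ and $\Delta(G)\ge(2+\varepsilon)k$ imply $T_{k,\ell}\subseteq G$.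
\end{theorem}

Theorem~\ref{thm:upper} concerns only the trees $T_{k,\ell}$. We make no claim about whether $\delta(G)\ge k/2$ and $\Delta(G)\ge2k$ suffice for all trees with $k$ edges.

\section{A counterexample with 105 edges}\label{sec:example}

We start from the graph of Example~\ref{ex:bip}, whose only defect is its small second neighborhood. A neighbor $y$ of $x$ enters $N^2(x)$ as soon as it is adjacent to one other neighbor of $x$, so a perfect matching inside $N(x)$ repairs the defect.

For an even integer $a\ge2$ and an integer $b\ge1$, let $H(a,b)$ be the following graph (Figure~\ref{fig:H}). Take disjoint sets $A_1,A_2$ of size $a$ and $B_1,B_2$ of size $b$ and one more vertex $x$. Join $A_i$ completely to $B_i$ for $i=1,2$, join $x$ to all of $A_1\cup A_2$, and add a perfect matching inside each $A_i$. Vertices of $A_i$ have degree $b+2$, vertices of $B_i$ have degree $a$, and $x$ has degree $2a$. A vertex of $A_i$ shares its matching partner with $x$, so $A_1\cup A_2\subseteq N^2(x)$. Hence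
\begin{equation}\label{eq:H}
\delta(H(a,b))=\min\{a,\,b+2\},\qquad \min\{|N(x)|,|N^2(x)|\}=2a .
\end{equation}

\begin{figure}[ht]
\centering
\begin{tikzpicture}
\foreach \sx/\n in {-1/1,1/2}{
  \foreach \p in {-1.25,-0.75,-0.25,0.25,0.75,1.25}{
    \draw[gray] (0,2.4)--({\sx*2.2+\p},1.1);
    \foreach \q in {-0.6,0,0.6} \draw[gray] ({\sx*2.2+\p},1.1)--({\sx*2.2+\q},0);
    \fill ({\sx*2.2+\p},1.1) circle (2pt);}
  \foreach \p in {-1.25,-0.25,0.75}
    \draw[ultra thick] ({\sx*2.2+\p},1.1)--({\sx*2.2+\p+0.5},1.1);
  \foreach \q in {-0.6,0,0.6} \fill ({\sx*2.2+\q},0) circle (2pt);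
  \node at ({\sx*3.9},1.1) {$A_{\n}$};
  \node at ({\sx*3.3},0) {$B_{\n}$};}
\fill (0,2.4) circle (2pt) node[above] {$x$};
\end{tikzpicture}
\caption{The graph $H(6,3)$. The vertex $x$ is joined to all of $A_1\cup A_2$, each $A_i$ is completely joined to $B_i$, and the thick edges form a perfect matching of each $A_i$. Without the thick edges the second neighborhood of $x$ is $B_1\cup B_2$; with them it is the set of all vertices other than $x$.}
\label{fig:H}
\end{figure}

\begin{example}\label{ex:105}
Let $k=105$ and $G=H(70,51)$. By \eqref{eq:H}, $\delta(G)=53\ge105/2$ and both neighborhoods of $x$ have at least $140=4k/3$ vertices. In $T_{105,7}$ each of the seven children has $14$ leaves. We try every position of the root.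

Suppose the root is at $x$. The seven children lie in $A_1\cup A_2$, so four of them lie in the same set $A_i$, and these four need $4\cdot14=56$ leaves. Their neighbors other than $x$ are the $51$ vertices of $B_i$ and at most four matching partners, $55$ vertices in all.

Suppose the root is in $B_i$. Then all children lie in $A_i$. Any four of them again need $56$ leaves; now $x$ is free but one vertex of $B_i$ is taken, so again at most $55$ vertices are available.

Suppose the root is in $A_i$. One child may go to $x$ and one to the matching partner of the root, but the other five go to $B_i$. Their $5\cdot14=70$ leaves must lie in $A_i$, which has only $69$ vertices besides the root.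

So $T_{105,7}\not\subseteq G$, and the answer to the Problem is negative for $k=105$.
\end{example}

The matching helps the tree in two ways. A matching edge at a child absorbs one leaf, which is negligible. A matching edge at the root lets a whole branch avoid the set $A_i$, which is a saving of about $k/\ell$ vertices; this is what limits the size of $A_i$ and forces $\ell$ to be not too small.

\section{The obstruction in general}\label{sec:lemma}

To prove Theorem~\ref{thm:two} we need more than two bipartite blocks and more than one extra edge per vertex, so we allow both. Let $a,b\ge1$, $r\ge2$ and $s\ge0$ be integers. Take pairwise disjoint sets $A_1,\dots,A_r$ of size $a$ and $B_1,\dots,B_r$ of size $b$, one more vertex $x$, and a graph $F$ on $A_1\cup\dots\cup A_r$ with $\Delta(F)\le s$. The graph $G(r,a,b,F)$ has all edges between $A_i$ and $B_i$ for $1\le i\le r$, all edges between $x$ and $A_1\cup A_2$, and the edges of $F$. Thus $N(x)=A_1\cup A_2$, a vertex of $B_i$ has neighborhood $A_i$, and a vertex $u\in A_i$ has all its neighbors in $B_i\cup\{x\}\cup N_F(u)$. The graph $H(a,b)$ is the case $r=2$, $s=1$ in which $F$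 is the union of perfect matchings of $A_1$ and $A_2$.

\begin{lemma}\label{lem:obstruction}
Let $\ell\ge3$ be odd, $k\ge2\ell$ and $m=\lfloor k/\ell\rfloor-1$. Suppose that $\Delta(F)\le s$ and
\begin{align}
(\ell+1)(m-s)&>2b,\label{eq:b}\\
(\ell-1-s)\,m&\ge a.\label{eq:a}
\end{align}
Then $G(r,a,b,F)$ does not contain $T_{k,\ell}$.
\end{lemma}

\begin{proof}
Suppose that $\varphi$ is an embedding of $T_{k,\ell}$, and let $\rho=\varphi(v)$ be the image of the root.

\emph{Case 1: $\rho=x$ or $\rho\in B_1\cup\dots\cup B_r$.} Put $h=(\ell+1)/2$, an integer since $\ell$ is odd. There is an index $i$ such that $\rho\in B_i\cup\{x\}$ and at least $h$ children are mapped into $A_i$. Indeed, if $\rho=x$, all children are mapped into $A_1\cup A_2$, and the two sets cannot both receive at most $h-1$ of them because $2(h-1)=\ell-1$. If $\rho\in B_i$, all $\ell\ge h$ children are mapped into $A_i$. Fix exactly $h$ such children. They have at least $hm$ leaves. The images of these leaves are distinct, differ from $\rho$, and lie in $B_i\cup\{x\}$ or among the $F$-neighbors of the $h$ images of the children. As $(B_i\cup\{x\})\setminus\{\rho\}$ has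 $b$ elements, we get $hm\le b+hs$, that is, $(\ell+1)(m-s)\le2b$. This contradicts \eqref{eq:b}.

\emph{Case 2: $\rho\in A_i$ for some $i$.} At most one child is mapped to $x$ and at most $s$ children are mapped into $N_F(\rho)$, so at least $\ell-1-s$ children are mapped into $B_i$. Their leaves, at least $(\ell-1-s)m$ in number, are mapped injectively into $A_i\setminus\{\rho\}$. Hence $(\ell-1-s)m\le a-1$, which contradicts \eqref{eq:a}.
\end{proof}

For fixed $\ell$ and $s$ and large $k$, the conditions \eqref{eq:b} and \eqref{eq:a} say, up to additive constants, that $b<(1+\frac1\ell)\frac k2$ and $a<(1-\frac{s+1}\ell)k$. The parameter $b$ governs the minimum degree and $a$ governs the degree of $x$. The following remarks explain how this dictates all later choices.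

\begin{remark}[why $\ell$ is odd]\label{rem:parity}
Parity is used only when the root is at $x$, and there it is essential. If $\ell$ is even, $\ell$ divides $k$, $a\ge\ell/2$ and $b\ge(k-\ell)/2$, then $T_{k,\ell}$ embeds: put the root at $x$, put $\ell/2$ children in each of $A_1$ and $A_2$, and put their $\frac\ell2(\frac k\ell-1)=\frac{k-\ell}2$ leaves in $B_1$ and $B_2$, respectively. For odd $\ell$ one side must take an extra half branch, and this excess of about $k/(2\ell)$ over $k/2$ is what makes \eqref{eq:b} compatible with minimum degree $k/2$.
\end{remark}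

\begin{remark}[why $F$ is needed]\label{rem:empty}
Let $r=2$ and let $F$ be empty, with $s=0$. Then $N^2(x)=B_1\cup B_2$, and \eqref{eq:b} with \eqref{eq:m} gives $|N^2(x)|=2b<(1+\frac1\ell)k\le\frac43k$. So the lemma yields no counterexample to the Problem without $F$. It does justify Example~\ref{ex:bip}: let $\ell=5$, $k=5j$ with $j\ge6$, $a=4j-4$ and $b=\lceil k/2\rceil-1$. Then $m=j-1$, so \eqref{eq:a} holds with equality, and \eqref{eq:b} holds because $6j-6>5j-1\ge2b$. The degrees are $b+1=\lceil k/2\rceil$ on $A_i$, $4j-4\ge5j/2$ on $B_i$, and $8k/5-8$ at $x$, while $|N^2(x)|=2b\le k-1$.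
\end{remark}

\begin{remark}[why $\ell=7$]\label{rem:seven}
For $s=1$, condition \eqref{eq:a} forces $a<(1-\frac2\ell)k$, while $|N(x)|=2a\ge\frac43k$ needs $a\ge\frac23k$. Both hold only if $\ell>6$, so $7$ is the smallest odd value available. Since the bound $(1+\frac1\ell)\frac k2$ on $b$ decreases in $\ell$, this value also allows the largest minimum degree, about $\frac47k$, which is the constant in Theorem~\ref{thm:mindeg}.
\end{remark}

\section{Choice of parameters}\label{sec:parameters}

Theorems~\ref{thm:main} and~\ref{thm:mindeg} use the graphs $H(a,b)$. In the first, $a$ and $b$ are as small as the hypotheses of the Problem allow; in the second, they are nearly as large as Lemma~\ref{lem:obstruction} allows.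

\begin{proof}[Proof of Theorem~\ref{thm:main}]
Let $a=2\lceil k/3\rceil$, which is even, let $b=\lceil k/2\rceil-2$, and let $G=H(a,b)$. Since $a\ge2k/3$ and $b+2=\lceil k/2\rceil$, formula \eqref{eq:H} gives $\delta(G)\ge k/2$ and $\min\{|N_G(x)|,|N_G^2(x)|\}=2a\ge4k/3$.

We apply Lemma~\ref{lem:obstruction} with $\ell=7$ and $s=1$. By \eqref{eq:m}, $m\ge(k-13)/7$. Also $2b\le(k+1)-4=k-3$ and $a\le2(k+2)/3$. Condition \eqref{eq:b} follows from
\[
8(m-1)\ge\frac{8(k-20)}7>k-3\ge2b,
\]
where the middle inequality reads $8k-160>7k-21$, that is, $k>139$. Condition \eqref{eq:a} follows from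
\[
5m\ge\frac{5(k-13)}7\ge\frac{2k+4}3\ge a,
\]
where the middle inequality reads $15k-195\ge14k+28$, that is, $k\ge223$. Hence $T_{k,7}\not\subseteq G$.
\end{proof}

The threshold $223$ comes from allowing the worst rounding in $\lfloor k/7\rfloor$ and $\lceil k/3\rceil$ at once; Example~\ref{ex:105} is the same construction for $k=105$, where no such rounding occurs.

\begin{proof}[Proof of Theorem~\ref{thm:mindeg}]
Let $a$ be the least even integer with $a\ge(1-\frac2\ell-\gamma)k$, let $b=\lceil(1+\frac1\ell-\gamma)\frac k2\rceil$, and let $G=H(a,b)$. By \eqref{eq:H}, both neighborhoods of $x$ have at least $2a\ge2(1-\frac2\ell-\gamma)k$ vertices, and $\delta(G)=\min\{a,b+2\}$. The bound $b+2\ge(1+\frac1\ell-\gamma)\frac k2$ holds by the choice of $b$. For $a$ it suffices that $1-\frac2\ell-\gamma\ge\frac12(1+\frac1\ell-\gamma)$, which is equivalent to $\frac12-\frac5{2\ell}\ge\frac\gamma2$. This holds because $\ell\ge7$ makes the left side at least $\frac17$, and $\gamma<\frac1{10}$.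

We apply Lemma~\ref{lem:obstruction} with $s=1$, using $m\ge k/\ell-2$. If $\gamma k>3(\ell+1)+2$, then
\begin{align*}
(\ell+1)(m-1)&\ge\Bigl(1+\frac1\ell\Bigr)k-3(\ell+1)>\Bigl(1+\frac1\ell-\gamma\Bigr)k+2\ge2b,\\
(\ell-2)m&\ge\Bigl(1-\frac2\ell\Bigr)k-2\ell\ge\Bigl(1-\frac2\ell-\gamma\Bigr)k+2\ge a .
\end{align*}
These are \eqref{eq:b} and \eqref{eq:a}, so $T_{k,\ell}\not\subseteq G$ for all large $k$.

For the last assertion take $\ell=7$. The condition $2(\frac57-\gamma)>\frac43$ means $\gamma<\frac1{21}<\frac1{10}$. The graph above has $\delta(G)\ge(\frac47-\frac\gamma2)k\ge(\frac47-\gamma)k$, and both neighborhoods of $x$ have at least $2(\frac57-\gamma)k>\frac43k$ vertices.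
\end{proof}

For Theorem~\ref{thm:two} two blocks are not enough, since a graph $G(2,a,b,F)$ satisfying \eqref{eq:b} and \eqref{eq:a} has fewer than $4k$ vertices. We need $Ck$ new vertices within reach of $N(x)$, and each of them must have degree at least $k/2$. So we give every neighbor of $x$ its own $s$ new neighbors through $F$ and house the new vertices in further bipartite blocks. By \eqref{eq:a} this costs $s+1$ of the $\ell$ branches, which is a small fraction once $\ell$ is large compared with $s/\varepsilon$.

\begin{proof}[Proof of Theorem~\ref{thm:two}]
Let $s=\lceil C\rceil$, let $\ell\ge4(s+1)/\varepsilon$ be odd, and put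
\[
r=2s+2,\qquad a=\Bigl\lceil\Bigl(1-\frac\varepsilon2\Bigr)k\Bigr\rceil,\qquad b=\Bigl\lceil\Bigl(1+\frac1{2\ell}\Bigr)\frac k2\Bigr\rceil .
\]
The set $A_3\cup\dots\cup A_r$ has $2sa$ elements. Partition it into $2a$ classes of size $s$, assign the classes bijectively to the $2a$ vertices of $A_1\cup A_2$, and let $F$ join each vertex of $A_1\cup A_2$ to all vertices of its class. Then $F$ is a disjoint union of stars and $\Delta(F)=s$. Let $G=G(r,a,b,F)$.

Every vertex of $A_i$ is adjacent to all of $B_i$ and has an $F$-neighbor, so its degree is at least $b+1$. Since $\varepsilon\le\frac12$ and $\ell\ge3$, every vertex of $B_i$ has degree $a\ge\frac34k\ge\frac7{12}k\ge(1+\frac1{2\ell})\frac k2$. The vertex $x$ has degree $2a\ge(2-\varepsilon)k$. This gives the first two inequalities of the theorem. Every vertex of $A_3\cup\dots\cup A_r$ has an $F$-neighbor in $N_G(x)$, so $|N_G^2(x)|\ge2sa\ge\frac32sk\ge Ck$.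

We check the hypotheses of Lemma~\ref{lem:obstruction}, using $m\ge k/\ell-2$. If $\frac k{2\ell}>(\ell+1)(s+2)+2$, then
\[
(\ell+1)(m-s)\ge k+\frac k\ell-(\ell+1)(s+2)>k+\frac k{2\ell}+2\ge2b .
\]
The choice of $\ell$ gives $\frac{s+1}\ell\le\frac\varepsilon4$, and in particular $\ell-1-s>0$. If $\frac\varepsilon4k\ge2\ell+1$, then
\[
(\ell-1-s)m\ge k-\frac{s+1}\ell k-2\ell\ge\Bigl(1-\frac\varepsilon4\Bigr)k-2\ell\ge\Bigl(1-\frac\varepsilon2\Bigr)k+1\ge a .
\]
Both conditions on $k$ hold for $k\ge k_0(\varepsilon,C)$, and then $T_{k,\ell}\not\subseteq G$.
\end{proof}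

\begin{remark}\label{rem:distance}
The graphs $H(a,b)$ exploit the fact that $N^2(x)$ may overlap $N(x)$. The graph in the last proof does not: the vertices of $A_3\cup\dots\cup A_r$ are at distance exactly two from $x$. Taking $\varepsilon=\frac12$ and $C=2$, we see that for large $k$ the answer to the Problem is also negative if only vertices at distance exactly two are counted as second neighbors.
\end{remark}

\section{Maximum degree above $2k$}\label{sec:upper}

We now prove Theorem~\ref{thm:upper}. There are two natural ways to use a vertex $x$ of large degree. It can be the root, and then we need $\ell$ neighbors of $x$ with large disjoint sets of further neighbors. It can be a child, and then its own leaves are easy to place, but the other children have minimum degree only $k/2$, while almost $k$ vertices are placed before the embedding ends; the greedy argument works only if these children have nearly $k$ suitable neighbors. We show that if both attempts fail, then a large part of the neighborhood of almost every neighbor of $x$ lies in one set $Z$ of at most about $k$ vertices, each adjacent to at most about $k$ neighbors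 of $x$. Counting edges between $N(x)$ and $Z$ then gives roughly $\deg(x)\cdot\frac k2\le k\cdot k$. This is the picture in $G(2,a,b,F)$ with $a$ near $k$ and $b$ near $k/2$, where $B_1\cup B_2$ plays the part of $Z$.

Throughout this section $\ell\ge3$ and $k\ge2\ell$, the graph $G$ satisfies $\delta(G)\ge k/2$ and $T_{k,\ell}\not\subseteq G$, and $x$ is a vertex of degree $d\ge2k$. We write $N$ for $N_G$. Put
\[
D=k+1-\lfloor k/\ell\rfloor,\qquad M=\lceil k/\ell\rceil-1+\ell .
\]
Each branch has at least $\lfloor k/\ell\rfloor$ of the $k+1$ vertices of $T_{k,\ell}$, so at most $D$ vertices lie outside any given branch. The number $M$ is the largest possible number of leaves of a child plus a reserve of $\ell$. Call a vertex $z\ne x$ \emph{rich} if $|N(z)\cap N(x)|\ge D$, and \emph{poor} otherwise. The vertex $x$ is neither.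

\begin{lemma}[$x$ as a child]\label{lem:child}
Every $u\in N(x)$ has at most $\ell-2$ rich neighbors.
\end{lemma}

\begin{proof}
Suppose that $u$ has distinct rich neighbors $z_1,\dots,z_{\ell-1}$. Map $v$ to $u$, map $c_j$ to $z_j$ for $j<\ell$, and map $c_\ell$ to $x$. Place the leaves of $c_1,\dots,c_{\ell-1}$ one at a time, those of $c_j$ in $N(z_j)\cap N(x)$, a set of at least $D$ vertices that does not contain $x$. When such a leaf is to be placed, the occupied vertices are $x$ and the images of at most $D-1$ other vertices outside the branch of $c_\ell$, so a free vertex exists. Finally place the leaves of $c_\ell$ in $N(x)$; this is possible because the tree has only $k$ vertices other than $c_\ell$ and $|N(x)|\ge2k$. We have embedded $T_{k,\ell}$, a contradiction.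
\end{proof}

For $u\in N(x)$ let $P(u)$ be the set of poor neighbors of $u$. Removing $x$ and the rich neighbors from $N(u)$, we obtain from Lemma~\ref{lem:child} and $\delta(G)\ge k/2$ that
\begin{equation}\label{eq:poor}
|P(u)|\ge\frac k2-1-(\ell-2)=\frac k2-\ell+1 .
\end{equation}
This is the only use of the minimum degree. If $z\in P(u)$, then $u\in N(z)\cap N(x)$, so a poor vertex $z$ lies in at most $D-1$ of the sets $P(u)$. The sets $P(u)$ are therefore large and do not pile up on any one vertex. It remains to show that they cannot spread out either, and for this we reserve disjoint sets of leaves for as many neighbors of $x$ as possible. Call a collection of pairs $(u_1,L_1),\dots,(u_t,L_t)$ a \emph{packing} if the $u_i$ are distinct vertices of $N(x)$ and the $L_i$ are pairwise disjoint sets with $L_i\subseteq P(u_i)$ and $|L_i|=M$.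

\begin{lemma}[$x$ as the root]\label{lem:root}
Every packing has at most $\ell-1$ pairs.
\end{lemma}

\begin{proof}
Suppose that a packing has $t\ge\ell$ pairs. Map $v$ to $x$ and $c_i$ to $u_i$ for $i\le\ell$. The sets $L_i\setminus\{u_1,\dots,u_\ell\}$ are pairwise disjoint, do not contain $x$, consist of neighbors of $u_i$, and have at least $M-\ell=\lceil k/\ell\rceil-1\ge m_i$ elements. Placing the leaves of $c_i$ in the $i$th set embeds $T_{k,\ell}$, a contradiction.
\end{proof}

\begin{proof}[Proof of Theorem~\ref{thm:upper}]
Fix $\ell\ge3$ and $\eta>0$. Let $G$ satisfy the hypotheses of the theorem, let $x$ have degree $d=\Delta(G)\ge2k$, and suppose that $T_{k,\ell}\not\subseteq G$. Take a packing $(u_1,L_1),\dots,(u_t,L_t)$ to which no further pair can be added, and let $Z=L_1\cup\dots\cup L_t$. By Lemma~\ref{lem:root}, $t\le\ell-1$ and $|Z|\le(\ell-1)M$.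

Let $u\in N(x)\setminus\{u_1,\dots,u_t\}$. If $|P(u)\setminus Z|\ge M$, we could add $u$ with an $M$-element subset of $P(u)\setminus Z$ to the packing. So $|P(u)\setminus Z|<M$, and \eqref{eq:poor} together with $M<k/\ell+\ell$ gives
\[
|P(u)\cap Z|\ge\frac k2-\ell+1-M\ge\frac{\ell-2}{2\ell}\,k-2\ell+1 .
\]
Here $\ell\ge3$ is needed: it makes the right side positive, and linear in $k$, for large $k$. Count the pairs $(u,z)$ with $u\in N(x)$ and $z\in P(u)\cap Z$. At least $d-\ell+1$ vertices $u$ satisfy the last inequality, and each $z\in Z$ is poor and occurs in at most $D-1\le\frac{\ell-1}\ell k+1$ pairs. Hence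
\[
(d-\ell+1)\Bigl(\frac{\ell-2}{2\ell}\,k-2\ell+1\Bigr)\le(\ell-1)M(D-1)\le(\ell-1)\Bigl(\frac k\ell+\ell\Bigr)\Bigl(\frac{\ell-1}\ell k+1\Bigr).
\]
Solving for $d$ and dividing by $k$ gives
\[
\frac dk\le\frac{\ell-1}k+\frac{(\ell-1)\bigl(\frac1\ell+\frac\ell k\bigr)\bigl(\frac{\ell-1}\ell+\frac1k\bigr)}{\frac{\ell-2}{2\ell}-\frac{2\ell-1}k}.
\]
The right side depends only on $k$ and $\ell$, and as $k\to\infty$ it tends to
\[
\frac{(\ell-1)^2}{\ell^2}\cdot\frac{2\ell}{\ell-2}=\frac{2(\ell-1)^2}{\ell(\ell-2)}=2\Bigl(1+\frac1{\ell(\ell-2)}\Bigr),
\]
since $(\ell-1)^2=\ell(\ell-2)+1$. For $k\ge k_0(\ell,\eta)$ it is therefore smaller than $(1+\eta)\,2\bigl(1+\frac1{\ell(\ell-2)}\bigr)$, which contradicts the hypothesis on $\Delta(G)$.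

For the second assertion, choose $\ell_0\ge3$ with $\ell_0(\ell_0-2)>2/\varepsilon$. For $\ell\ge\ell_0$ we have $2\bigl(1+\frac1{\ell(\ell-2)}\bigr)<2+\varepsilon$, so there is an $\eta>0$, depending only on $\ell$ and $\varepsilon$, with $(1+\eta)\,2\bigl(1+\frac1{\ell(\ell-2)}\bigr)\le2+\varepsilon$. The first assertion applies with this $\eta$.
\end{proof}

\begin{thebibliography}{1}
\bibitem{PVW}
Alexey Pokrovskiy, Leo Versteegen and Ella Williams, \emph{Embedding trees using minimum and maximum degree conditions}, arXiv:2512.16799 (2025).
\end{thebibliography}
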